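# How much area does it take to fill a metric Jordan curve?

## A loop of length four with distances capped at one

Take a circle of length four, $\Gamma_4=\mathbb R/4\mathbb Z$, and let $\ell(x,y)\in[0,2]$ be the arc-length distance between two of its points. Now forbid distances larger than $1$: put
$$d(x,y)=\min\{\ell(x,y),1\}.$$
This is a metric. For the triangle inequality $d(x,z)\le d(x,y)+d(y,z)$, if one of the terms on the right equals $1$ there is nothing to prove, and otherwise the right side is $\ell(x,y)+\ell(y,z)\ge\ell(x,z)$. Short arcs look exactly as before, so the topology is still that of a circle.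

How big is this curve? Its diameter is $1$. It has no area: an arc of length $1/m$ has diameter $1/m$, so $4m$ such arcs cover the curve, and
$$\sum\frac\pi4\operatorname{diam}^2=\frac\pi4\cdot 4m\cdot\frac1{m^2}\longrightarrow0 .$$
Still, the curve is roomy: the four points $0,1,2,3$ are pairwise at distance $1$, which no four points of the plane can be.

Let us span a film across this loop: a disk $X$ with a metric, whose boundary is $\Gamma_4$ with exactly the distances $d$, so the film may not create shortcuts. One way is to take the cylinder $\Gamma_4\times[0,\frac12]$ and collapse its top circle to a point. A trip from $x$ to $y$ through the collapsed top costs $\frac12+\frac12=1\ge d(x,y)$, so nothing on the bottom circle gets closer. The film has area of order $4\cdot\frac12=2$.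

Nothing here is special to $4$. For an integer $n\ge2$ let
$$\Gamma_n=\mathbb R/n\mathbb Z,\qquad d(x,y)=\min\{\ell(x,y),1\}.$$
Again the diameter is $1$ (as $n\ge 2$, there are points with $\ell\geq 1$), and covering by $nm$ arcs of length $1/m$ shows that the area of $\Gamma_n$ is at most $\lim_m\frac\pi4nm\cdot m^{-2}=0$. The same cylinder now has area of order $n/2$. Seen from its diameter and its own area, the curve has not grown, while our film has. Is the film wasteful, or does every film have to grow?

That is an instance of a problem taken from Dimitrios Ntalampekos and Matthew Romney, "Polyhedral approximation and uniformization for non-length surfaces", arXiv:2206.01128 (2022). A metric Jordan curve is a metric space homeomorphic to $S^1$; for $X$ homeomorphic to a closed disk, $\partial X$ is the subset corresponding to the boundary circle. We are asked to prove or disprove: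

**Statement (S).** Let $\Gamma$ be a metric Jordan curve of finite Hausdorff $2$-measure. Then there exists a metric space $X$ homeomorphic to a topological closed disk with $\mathcal H^2(X)\le K(\operatorname{diam}(\partial X)^2+\mathcal H^2(\partial X))$ for an absolute constant $K>0$ such that $\Gamma$ embeds isometrically into $\partial X$.

Here $K$ must not depend on $\Gamma$. We shall see that (S) is false, first along the sequence $\Gamma_n$, and then even for single curves, where every admissible $X$ has infinite area. We shall also see which quantities do control the area.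

## Fillings, and the case of planar curves

**Definition (Hausdorff measures).** We normalize
$$\mathcal H^1=\lim_{\delta\to0}\inf\sum_i\operatorname{diam}(S_i),\qquad \mathcal H^2=\lim_{\delta\to0}\inf\sum_i\frac\pi4\operatorname{diam}(S_i)^2,$$
the infimum being over countable covers by sets of diameter at most $\delta$. For fixed $\delta$ we write $\mathcal H^1_\delta$, $\mathcal H^2_\delta$ for the infimum; these increase as $\delta$ decreases. Another normalization only changes constants.

**Definition (filling).** Suppose $\Gamma$ embeds isometrically into $\partial X$, where $\partial X$ has the restricted metric. The embedding is onto: if it missed a point of the circle $\partial X$, a circle would be homeomorphic to a subset of an arc, which is impossible. So we identify $\Gamma=\partial X$ and call $X$ a filling of $\Gamma$. Then $\operatorname{diam}\partial X=\operatorname{diam}\Gamma$ and $\mathcal H^2(\partial X)=\mathcal H^2(\Gamma)$. Let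
$$\mathrm{Fill}(\Gamma)=\inf\mathcal H^2(X)\in[0,\infty]$$
over all fillings $X$ of $\Gamma$.

Throughout, $D=\operatorname{diam}\Gamma$, and "arc" means closed subarc unless we say "open". We shall use the following textbook facts.

1. If $g$ is $L$-Lipschitz, then $\mathcal H^s(g(A))\le L^s\mathcal H^s(A)$.
2. On $\mathbb R$, $\mathcal H^1$ is Lebesgue outer measure. Hence $\mathcal H^1(E)\ge\operatorname{diam}E$ for connected $E$: for $x,y\in E$ the $1$-Lipschitz function $d(x,\cdot)$ maps $E$ onto an interval containing $0$ and $d(x,y)$.
3. With the sup metric, $\mathcal H^2([0,a]\times[0,b])\le\frac\pi4ab$: cover by $\lceil a/\varepsilon\rceil\lceil b/\varepsilon\rceil$ squares of side $\varepsilon$, whose sup-diameter is $\varepsilon$, and let $\varepsilon\to0$.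
4. In a compact metric space, the component of a point is the intersection of the clopen sets containing it.
5. (Poincaré–Miranda) If $u,v$ are continuous on $[0,1]^2$, with $u<0$ on the bottom side, $u>0$ on the top, $v<0$ on the left and $v>0$ on the right, then $u$ and $v$ have a common zero.
6. A homeomorphism between the boundary circles of two closed disks extends to the disks, by coning.

The simplest curves satisfy (S). If $\Gamma\subset\mathbb R^2$ with the Euclidean metric, the closed Jordan domain it bounds is a filling by Schoenflies' theorem. It has the same diameter $D$ as $\Gamma$, so by the isodiametric inequality its area is at most $\frac\pi4D^2$. So for planar curves (S) holds with $K=\frac\pi4$. The four equidistant points of $\Gamma_4$ tell us that this argument is not available there.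

## The cone over a rectifiable curve

The film of the first section can be built for every curve, and it is the first thing to try if one hopes to prove (S).

**Theorem 1.** If the metric Jordan curve $\Gamma$ has finite length $\ell$, then $\mathrm{Fill}(\Gamma)\le\frac\pi8\,\ell D$. In particular $\mathrm{Fill}(\Gamma_n)\le\frac{\pi n}8$.

**Step 1: a metric on the cone.** The purpose is to collapse the top of a cylinder without shortening distances at the bottom. On $\Gamma\times[0,\frac D2]$ let
$$\rho((x,s),(y,t))=\max\{d(x,y),|s-t|\},\qquad h(x,s)=\tfrac D2-s .$$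
The function $h$ is $1$-Lipschitz for $\rho$. Set
$$\bar d(a,b)=\min\{\rho(a,b),\,h(a)+h(b)\}.$$
Symmetry is clear. For $\bar d(a,c)\le\bar d(a,b)+\bar d(b,c)$ there are three cases. If both terms on the right are given by $\rho$, use the triangle inequality for $\rho$. If the first is $\rho(a,b)$ and the second is $h(b)+h(c)$, then $\rho(a,b)+h(b)+h(c)\ge h(a)+h(c)$ because $h$ is $1$-Lipschitz; the mirrored case is the same. If both are sums of heights, $h(a)+2h(b)+h(c)\ge h(a)+h(c)$. Finally $\bar d(a,b)=0$ exactly when $a=b$ or $h(a)=h(b)=0$. So $\bar d$ is a metric on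
$$X=\Gamma\times[0,\tfrac D2]\,\big/\,\Gamma\times\{\tfrac D2\}.$$

**Step 2: $X$ is a filling.** We check the topology and the boundary metric. Since $\bar d\le\rho$, the projection from the compact space $(\Gamma\times[0,\frac D2],\rho)$ onto $(X,\bar d)$ is continuous. A continuous surjection from a compact space onto a Hausdorff space is a quotient map, so $X$ is homeomorphic to the cone over a circle, that is, to a closed disk with boundary $\Gamma\times\{0\}$. There $h=\frac D2$, so the boundary carries the metric $\min\{d,D\}=d$. Up to here we have not used that the length is finite.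

**Step 3: the area.** Let $\gamma:[0,\ell]\to\Gamma$ be the arc-length parametrization, a $1$-Lipschitz surjection. Then $(\sigma,s)\mapsto(\gamma(\sigma),s)$ is a $1$-Lipschitz surjection from $[0,\ell]\times[0,\frac D2]$ with the sup metric onto $X$. By Facts 1 and 3, $\mathcal H^2(X)\le\frac\pi4\cdot\ell\cdot\frac D2=\frac\pi8\ell D$. For $\Gamma_n$ we have $\ell=n$ and $D=1$. $\square$

This proves (S) for curves whose length is at most a fixed multiple of the diameter. For the curves $\Gamma_n$ the bound is $\pi n/8$, while (S) demands a bound independent of $n$. The approach stops here, and the question becomes whether the growth is real. We need lower bounds for the area of an arbitrary, possibly very irregular, filling.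

## Level sets of the distance from a boundary point

The plan for a lower bound is to slice $X$ by the level sets $\{d(p,\cdot)=t\}$ with $p\in\Gamma$, show that each slice is long, and integrate. The first lemma does the integration.

**Lemma 2 (Eilenberg inequality).** Let $X$ be a compact metric space, $f:X\to\mathbb R$ $1$-Lipschitz, $A\subset X$, and $\varphi\ge0$ Borel with $\mathcal H^1(A\cap f^{-1}(t))\ge\varphi(t)$ for all $t\in[a,b]$. Then $\mathcal H^2(A)\ge\frac\pi4\int_a^b\varphi$.

*Proof.* We may assume $\mathcal H^2(A)<\infty$. The idea is to take an almost optimal cover for $\mathcal H^2$ and restrict it to each slice. For each $j$ cover $A$ by countably many closed sets $S_i^j$ of diameter at most $1/j$ with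
$$\sum_i\frac\pi4\operatorname{diam}(S_i^j)^2\le\mathcal H^2(A)+\frac1j ;$$
closed sets suffice, since passing to the closure does not change the diameter. Put
$$g_j(t)=\sum_i\operatorname{diam}(S_i^j)\,1_{f(S_i^j)}(t).$$
The set $f(S_i^j)$ is compact and has diameter at most $\operatorname{diam}S_i^j$, so its Lebesgue measure is at most $\operatorname{diam}S_i^j$. Therefore
$$\int g_j\le\sum_i\operatorname{diam}(S_i^j)^2\le\frac4\pi\Bigl(\mathcal H^2(A)+\frac1j\Bigr).$$
For fixed $t$, the sets $S_i^j$ with $t\in f(S_i^j)$ cover $A\cap f^{-1}(t)$, so $\mathcal H^1_{1/j}(A\cap f^{-1}(t))\le g_j(t)$. Let $j\to\infty$: $\varphi(t)\le\mathcal H^1(A\cap f^{-1}(t))\le\liminf_jg_j(t)$ on $[a,b]$. By Fatou's lemma $\int_a^b\varphi\le\liminf_j\int g_j\le\frac4\pi\mathcal H^2(A)$. $\square$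

Next, why should a slice be long? The set $\{d(p,\cdot)=t\}$ separates $p$ from every point $q$ with $d(p,q)>t$, so it ought to run from one side of $\Gamma$ to the other. It need not contain a path doing so, since $d(p,\cdot)$ is only continuous with respect to the disk structure. But Fact 2 asks only for connectedness, and that is available.

**Lemma 3.** Let $X$ be a filling of $\Gamma$, $p,q\in\Gamma$, $f=d(p,\cdot)$, $0<t<d(p,q)$, and let $\alpha,\beta$ be the two open arcs of $\Gamma\setminus\{p,q\}$. Then some connected compact $E\subset f^{-1}(t)$ meets both $\alpha$ and $\beta$.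

*Proof.* Let $K=f^{-1}(t)$. It is compact, and $p,q\notin K$ because $f(p)=0<t<f(q)$. So $A=K\cap\alpha$ and $B=K\cap\beta$ are intersections of $K$ with closed arcs, and hence compact. Suppose no component of $K$ meets both $A$ and $B$.

**Step 1: split the level set.** We want to write $K=K_1\sqcup K_2$ with $K_1,K_2$ compact, $A\subset K_1$, $B\subset K_2$. Let $a\in A$. Its component in $K$ misses $B$, and by Fact 4 it is the intersection of the clopen subsets of $K$ containing $a$. Since $B$ is compact, finitely many of these have intersection disjoint from $B$, so $a$ has a clopen neighborhood in $K$ missing $B$. Finitely many such neighborhoods cover $A$; let $K_1$ be their union and $K_2=K\setminus K_1$.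

**Step 2: put $X$ on a square.** This sets up Fact 5. Choose disjoint arcs $J_p$, $J_q$ of $\Gamma$, containing $p$ and $q$ in their interiors, with $f<t$ on $J_p$ and $f>t$ on $J_q$. The rest of $\Gamma$ consists of two open arcs; let $L\subset\alpha$ and $R\subset\beta$ be their closures. Map $\Gamma$ homeomorphically onto the boundary of $[0,1]^2$ so that $J_p,R,J_q,L$ become the bottom, right, top and left sides, and extend to $X\to[0,1]^2$ by Fact 6.

**Step 3: a contradiction.** We build a function that detects the splitting. The compact sets $K_1\cup L$ and $K_2\cup R$ are disjoint: $K_1\cap K_2=\emptyset$, $L\cap R=\emptyset$, and $K_1\cap\beta=\emptyset=K_2\cap\alpha$ because $K\cap\beta=B\subset K_2$ and $K\cap\alpha=A\subset K_1$. Both are nonempty, so there is a continuous $v:X\to[-1,1]$ with $v=-1$ on $K_1\cup L$ and $v=1$ on $K_2\cup R$. Let $u=f-t$. Then $u<0$ on the bottom, $u>0$ on the top, $v<0$ on the left, $v>0$ on the right. By Fact 5 there is a point with $u=v=0$. But $u=0$ puts the point in $K=K_1\cup K_2$, where $v=\pm1$, a contradiction.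

So some component $E$ of $K$ meets both $\alpha$ and $\beta$; it is connected and compact. $\square$

## Disjoint balls around $n$ equidistant points

Apply the two lemmas to $\Gamma_n$ with one center $p$. The admissible values of $t$ are less than $1$, and the two points of $\Gamma_n$ at distance $t$ from $p$ are at most $1$ apart. So this argument with one center gives a lower bound of at most $\frac\pi4\int_0^11\,dt=\frac\pi4$, whatever $n$ is. One center sees only its own unit of $\Gamma_n$. The remedy is to use $n$ centers and to stay inside disjoint balls, so that the contributions add.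

**Theorem 4.** Every filling $X$ of $\Gamma_n$ satisfies $\mathcal H^2(X)\ge\pi n/16$. Hence no absolute constant $K$ exists, and (S) is false. Together with Theorem 1,
$$\frac{\pi n}{16}\le\mathrm{Fill}(\Gamma_n)\le\frac{\pi n}8,$$
so the order $\ell D$ in Theorem 1 is optimal.

**Step 1: disjoint regions.** We find $n$ parts of $X$ whose areas may be added. The points $p_i=i$, $0\le i<n$, have pairwise distance $1$ since distinct ones have $\ell\ge1$. So the open balls $B_i=B(p_i,\frac12)\subset X$ are disjoint.

**Step 2: each slice is long.** Fix $i$, let $f=d(p_i,\cdot)$ and $q=p_i+1$, so $d(p_i,q)=1$, and let $0<t<\frac12$. Then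
$$\Gamma_n\cap f^{-1}(t)=\{p_i+t,\;p_i-t\},$$
and each of the two open arcs of $\Gamma_n\setminus\{p_i,q\}$ contains exactly one of these points. The connected compact set $E\subset f^{-1}(t)$ of Lemma 3 meets both arcs, and it can only do so in these points; hence it contains both. Their distance is $\min\{2t,n-2t,1\}=2t$, because $2t<1\le n-1< n-2t$. Since $t<\frac12$ we have $E\subset B_i$, so by Fact 2
$$\mathcal H^1(B_i\cap f^{-1}(t))\ge\mathcal H^1(E)\ge\operatorname{diam}E\ge2t .$$

**Step 3: integrate and add.** Lemma 2 on $[\varepsilon,\frac12-\varepsilon]$, followed by $\varepsilon\to0$, gives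
$$\mathcal H^2(B_i)\ge\frac\pi4\int_0^{1/2}2t\,dt=\frac\pi{16}.$$
The $B_i$ are disjoint open sets, so $\mathcal H^2(X)\ge\pi n/16$.

**Step 4: (S) fails.** If (S) held, it would give a filling of $\Gamma_n$ with $\frac{\pi n}{16}\le\mathcal H^2(X)\le K(1^2+0)$ for every $n$, which is impossible. The two-sided bound is Step 3 and Theorem 1. $\square$

## Covering numbers, cutting numbers, bounded turning

Which quantity, then, governs the filling area? The example suggests counting pieces of $\Gamma$ at each scale.

**Definition ($N$ and $M$).** For $r>0$ let $N(r)$ be the least number of sets of diameter at most $r$ covering $\Gamma$. Let $M(r)$ be the least $m\ge2$ such that some $m$ points cut $\Gamma$ into $m$ arcs of diameter at most $r$.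

Both are finite (by compactness and uniform continuity) and nonincreasing in $r$, and $M(r)=2$ for $r\ge D$. For $\Gamma_4$ and $r<1$, an arc of diameter at most $r$ has length at most $r$. More generally, a set of diameter at most $r$ lies in the arc of length $2r<2$ centered at one of its points, on which $\ell$ is the distance of an interval; so it lies in an arc of length at most $r$. Hence $N(r)=M(r)=\lceil4/r\rceil$ for $r<1$, and $\int_0^1rN(r)\,dr$ lies between $4$ and $4+\frac12$. At $r=1$ we have $N(1)=1$ and $M(1)=2$.

**Definition (bounded turning).** For $\lambda\ge1$, $\Gamma$ is $\lambda$-bounded turning if for all $x\ne y$ in $\Gamma$ one of the two arcs between them has diameter at most $\lambda d(x,y)$.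

Each $\Gamma_n$ is $1$-bounded turning: if $d(x,y)<1$, the shorter arc has diameter $d(x,y)$, and if $d(x,y)=1$, every arc has diameter at most $1$. By contrast, let $\Gamma$ be the boundary of $[0,1]\times[0,\varepsilon]$ in the plane. The midpoints of the long sides are $\varepsilon$ apart, and each arc between them contains a corner at distance $\frac12$ from one of them. So $\lambda\ge\frac1{2\varepsilon}$ is necessary.

The remaining results are the following.

**Theorem 5.** For every metric Jordan curve $\Gamma$, $\mathrm{Fill}(\Gamma)\le80\int_0^DrM(r)\,dr$, and if the integral is finite this bound is realized by a filling $X$ with $\mathcal H^2(X)\le80\int_0^DrM(r)\,dr$.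

**Theorem 6.** If $\Gamma$ is $\lambda$-bounded turning, then
$$\frac{\pi}{768(2\lambda+1)}\int_0^DrN(r)\,dr\ \le\ \mathrm{Fill}(\Gamma)\ \le\ 640\,\lambda^2\int_0^DrN(r)\,dr .$$
So $\Gamma$ bounds a metric disk of finite area if and only if $\int_0^DrN(r)\,dr<\infty$. In that case $r^2N(r)\to0$ as $r\to0$, hence $\mathcal H^2(\Gamma)=0$. Consequently, if $\Gamma$ has bounded turning and $\mathcal H^2(\Gamma)>0$, every filling has infinite area.

**Corollary 7.** Let $\omega:[0,\frac12]\to[0,\infty)$ be continuous, concave, strictly increasing, $\omega(0)=0$, and let $\Gamma_\omega=\mathbb R/\mathbb Z$ with $d=\omega(\ell(\cdot,\cdot))$. With $B=\int_0^{1/2}(\omega(u)/u)^2\,du$,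
$$\frac{\pi}{18432}\,B\le\mathrm{Fill}(\Gamma_\omega)\le1280\,B .$$
In particular:

- for $\omega(u)=u^{1/2}$ we have $0<\mathcal H^2(\Gamma_\omega)<\infty$, but every filling has $\mathcal H^2(X)=\infty$;
- for $\omega(u)=\bigl(u/\log(e^2/u)\bigr)^{1/2}$ we have $\mathcal H^2(\Gamma_\omega)=0$, but every filling has $\mathcal H^2(X)=\infty$.

Thus (S) fails even if $K$ may depend on $\Gamma$.

## A disk built from inscribed polygons at dyadic heights

Why not simply use the cone again for Theorem 5? Let $X$ be the cone of Theorem 1. The function $f(x,s)=s$ is $1$-Lipschitz for $\bar d$, because $|s-s'|\le\rho$ and $|s-s'|=|h(a)-h(b)|\le h(a)+h(b)$. For $s\le\frac D4$ the slice $\{f=s\}$ is $\Gamma$ with the metric $\min\{d,D-2s\}$, which agrees with $d$ on distances at most $\frac D2$; so its $\mathcal H^1$ is $\mathcal H^1(\Gamma)$. By Lemma 2, if $\mathcal H^1(\Gamma)=\infty$, then $\mathcal H^2(X)=\infty$.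

This happens for $\Gamma_\omega$ with $\omega(u)=u^{3/4}$. Indeed, a set of diameter $\delta$ there lies in an arc of length at most $2\delta^{4/3}$, centered at one of its points. For a cover with diameters $\delta_i\le\varepsilon$ we get $1\le2\sum\delta_i^{4/3}\le2\varepsilon^{1/3}\sum\delta_i$, so $\mathcal H^1=\infty$. Yet $B=\int_0^{1/2}u^{-1/2}\,du=\sqrt2$, so Corollary 7 promises a filling of finite area.

The cone fails because it repeats all the fine detail of $\Gamma$ at every height. Detail finer than $s$ is not needed at height $s$: there we can replace $\Gamma$ by an inscribed polygon with about $M(s)$ edges of size $s$. A band of height about $s$ then has area about $s^2M(s)$, and summing over dyadic $s$ produces $\int rM(r)\,dr$. Polygons need a vector space, which the Kuratowski embedding provides: $\iota:\Gamma\to\ell^\infty(\Gamma)$, $\iota(x)=d(x,\cdot)$, is isometric.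

*Proof of Theorem 5.* Assume the integral is finite; otherwise there is nothing to prove.

**Step 1: pass to dyadic scales.** We replace the integral by a sum and note that the boundary will cost nothing. Put $M_j=M(2^{-j}D)$. Since $M(r)\ge M_k$ for $r\le2^{-k}D$,
$$\int_0^DrM(r)\,dr\ge\sum_{k\ge0}M_k\cdot\tfrac12(4^{-k}-4^{-k-1})D^2=\tfrac38D^2\sum_{k\ge0}4^{-k}M_k .\tag{1}$$
In particular $4^{-k}M_k\to0$, so $\mathcal H^2(\Gamma)\le\liminf_k\frac\pi4M_k4^{-k}D^2=0$.

**Step 2: nested polygons.** We choose vertices so that finer polygons refine coarser ones. Let $W_j$ be a set of $M_j$ points cutting $\Gamma$ into arcs of diameter at most $2^{-j}D$, let $V_k=\bigcup_{j\le k}W_j$, and let $\mathcal E_k$ be the set of arcs cut by $V_k$. These have diameter at most $2^{-k}D$, and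
$$n_k=\#\mathcal E_k=\#V_k\le\sum_{j\le k}M_j,\qquad n_0=M_0=2 .$$
Each arc of $\mathcal E_{k+1}$ lies in one of $\mathcal E_k$. Fix a homeomorphism $\theta:\Gamma\to\mathbb R/\mathbb Z$, and for an arc $e$ let $\tau_e:e\to[0,1]$ be the affine normalization of $\theta|_e$. Let $f_k:\Gamma\to\ell^\infty(\Gamma)$ equal $\iota$ on $V_k$ and be affine in $\theta$ on each $e\in\mathcal E_k$. If $e$ has endpoints $a,b$ and $x\in e$, then $f_k(x)$ is a convex combination of $\iota(a)$ and $\iota(b)$, both within $\operatorname{diam}e$ of $\iota(x)$. Hence
$$\|f_k-\iota\|_\infty\le2^{-k}D .\tag{2}$$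

**Step 3: interpolate.** We stack the polygons, with $f_k$ at height $2^{-k}D$, and close the top. Define $F$ on $\Gamma\times[0,2D]$ by

- $F(x,0)=\iota(x)$;
- $F(x,s)=(1-u)f_{k+1}(x)+uf_k(x)$ for $s=2^{-k-1}D(1+u)$, $u\in[0,1]$, $k\ge0$;
- $F(x,s)=(1-u)f_0(x)+u\,\iota(v_0)$ for $s=D(1+u)$, $u\in[0,1]$, with a fixed $v_0\in V_0$.

At $s=2^{-k}D$ both applicable formulas give $f_k$, so $F$ is well defined, and it is continuous for $s>0$. By (2), $\|F(x,s)-\iota(x)\|_\infty\le2^{-k}D\le2s$ for $s\in[2^{-k-1}D,2^{-k}D]$, so $F$ is continuous at $s=0$ as well.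

**Step 4: make it injective.** The image of $F$ need not be a disk; for instance $f_0$ runs twice over the same segment. We add coordinates that separate points, vanish at the boundary (so as not to change its metric) and are of size at most about $s$ (so as not to add much area). Let
$$\psi(s)=\frac{s(2D-s)}{8\pi D},\qquad \Phi(x,s)=\bigl(F(x,s),\,s,\,\psi(s)e^{2\pi i\theta(x)}\bigr)\in\ell^\infty(\Gamma)\times\mathbb R\times\mathbb C$$
with the max norm, and $X=\Phi(\Gamma\times[0,2D])$. The second coordinate determines $s$. For $0<s<2D$ we have $\psi(s)>0$, so the third coordinate determines $x$. For $s=0$, $\iota$ is injective. For $s=2D$ the value is the single point $(\iota(v_0),2D,0)$. As $\Phi$ is continuous on a compact space, $X$ is homeomorphic to $\Gamma\times[0,2D]/\Gamma\times\{2D\}$, a closed disk, and $\partial X=\iota(\Gamma)\times\{(0,0)\}$ is isometric to $\Gamma$. So $X$ is a filling.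

**Step 5: area of the cells below height $D$.** Let $e\in\mathcal E_{k+1}$, $e\subset e'\in\mathcal E_k$, and consider $s=2^{-k-1}D(1+u)$. Parametrize the cell by $(\tau,u)\in[0,1]^2$, $\tau=\tau_e$, with the sup metric. We bound the Lipschitz constant of each coordinate.

- The map $f_{k+1}$ is affine in $\tau$ on $e$, with speed equal to the distance of the endpoints of $e$. The map $f_k$ is affine on $e'$ with respect to $\tau_{e'}$, with speed at most $\operatorname{diam}e'$, and $\tau_{e'}$ is affine in $\tau$ on $e$ with slope of absolute value at most $1$. So both have speed at most $\operatorname{diam}e'\le2^{-k}D$ in $\tau$, and so does $F$. By (2), $\|f_k-f_{k+1}\|_\infty\le\frac32\,2^{-k}D$, which bounds the speed in $u$. So $F$ is $\frac52\,2^{-k}D$-Lipschitz.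
- The coordinate $s$ is $2^{-k-1}D$-Lipschitz.
- Here $2^{-k-1}D\le s\le2^{-k}D$, so $2\pi\psi(s)=\frac{s(2D-s)}{4D}\le\frac s2\le2^{-k-1}D$. Also $|\psi'(s)|=\frac{|D-s|}{4\pi D}\le\frac1{4\pi}$, and $\theta$ is affine in $\tau$ with slope at most $1$. So the last coordinate is Lipschitz with constant at most $2^{-k-1}D(1+\frac1{4\pi})\le2^{-k}D$.

Hence $\Phi$ is $\frac52\,2^{-k}D$-Lipschitz on the cell, and by Facts 1 and 3 the image has measure at most $\frac\pi4\cdot\frac{25}4\,4^{-k}D^2\le5\cdot4^{-k}D^2$.

**Step 6: area of the two top cells.** Let $e\in\mathcal E_0$, $s=D(1+u)$. The speed of $F$ in $\tau$ is at most $D$. In $u$ it is at most $\|f_0-\iota(v_0)\|_\infty\le D$, since $f_0$ takes convex combinations of $\iota(v_0)$ and $\iota$ of the other point of $V_0$. So $F$ is $2D$-Lipschitz. The coordinate $s$ is $D$-Lipschitz. The last coordinate is $\frac D2$-Lipschitz, since $2\pi\psi\le\frac D4$ and $|\psi'|D\le\frac D{4\pi}$. Each top cell has measure at most $\frac\pi4(2D)^2=\pi D^2$.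

**Step 7: add up.** For each $k$ there are $n_{k+1}$ cells as in Step 5, and $\mathcal H^2(\partial X)=0$ by Step 1. So
$$\mathcal H^2(X)\le5D^2\sum_{k\ge0}4^{-k}n_{k+1}+2\pi D^2 .$$
Here
$$\sum_{k\ge0}4^{-k}n_{k+1}=4\sum_{k\ge1}4^{-k}n_k\le4\sum_{k\ge1}4^{-k}\sum_{j\le k}M_j\le4\sum_{j\ge0}M_j\sum_{k\ge j}4^{-k}=\frac{16}3\sum_{j\ge0}4^{-j}M_j ,$$
and $2\pi D^2=\pi D^2M_0\le\pi D^2\sum_j4^{-j}M_j$. Using $\frac{80}3+\pi\le30$ and (1),
$$\mathcal H^2(X)\le\Bigl(\frac{80}3+\pi\Bigr)D^2\sum_j4^{-j}M_j\le30D^2\sum_j4^{-j}M_j\le30\cdot\frac83\int_0^DrM(r)\,dr=80\int_0^DrM(r)\,dr .\qquad\square$$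

## From covers to cuts under bounded turning

This section proves the upper bound in Theorem 6. Theorem 5 gives a bound in terms of $M$, so we must bound $M$ by $N$. A covering set may pick up pieces from distant parts of $\Gamma$; bounded turning lets us replace it by an arc.

**Step 1: the claim $M(2\lambda\delta)\le2N(\delta)$ for all $\delta>0$.** Cover $\Gamma$ by $N=N(\delta)$ nonempty sets of diameter at most $\delta$. Let $S$ be one of them and $a\in S$. Join $a$ to each $b\in S$ by an arc of diameter at most $\lambda\delta$ (the point $a$ itself if $b=a$). All these arcs contain $a$, so the closure of their union is a closed connected set containing $S$, of diameter at most $2\lambda\delta$. A closed connected nonempty subset of $\Gamma$ is a point, an arc, or $\Gamma$.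

If it is $\Gamma$ for some $S$, then $2\lambda\delta\ge D$, so $M(2\lambda\delta)=2\le2N$.

Otherwise $\Gamma$ is covered by $N$ sets, each a proper arc or a point, of diameter at most $2\lambda\delta$. At least one is a nondegenerate arc because $\Gamma$ is infinite. Let $V$ be the set of all their endpoints, a point counting as its own endpoint; then $2\le\#V\le2N$. Let $U$ be a component of $\Gamma\setminus V$, let $x\in U$, and let $I$ be a covering set containing $x$. Since $x\notin V$, $I$ is a nondegenerate arc. Since $U$ misses the endpoints of $I$, the set $U\cap I$ is both open and closed in $U$, and by connectedness $U\subset I$. So $V$ cuts $\Gamma$ into $\#V$ arcs of diameter at most $2\lambda\delta$, and $M(2\lambda\delta)\le\#V\le2N(\delta)$.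

**Step 2: integrate.** We convert the claim into the bound. Substituting $r=2\lambda\delta$,
$$\int_0^DrM(r)\,dr\le2\int_0^DrN\Bigl(\frac r{2\lambda}\Bigr)dr=8\lambda^2\int_0^{D/2\lambda}\delta N(\delta)\,d\delta\le8\lambda^2\int_0^DrN(r)\,dr .$$
Theorem 5 gives $\mathrm{Fill}(\Gamma)\le640\lambda^2\int_0^DrN(r)\,dr$.

## Disjoint shells at different distances from $\Gamma$

Now the lower bound in Theorem 6. The method of Theorem 4 works at one scale: choose many separated points, put balls of radius comparable to $r$ around them, and get about $r^2$ from each. The outcome is of order $r^2N(r)$, and this is where it stops. For $\Gamma_\omega$ with $\omega(u)=u^{1/2}$, a set of diameter at most $r$ lies in an arc of length $2r^2$, and arcs of length $r^2$ have diameter $r$. So $\frac1{2r^2}\le N(r)\le\frac1{r^2}+1\le\frac2{r^2}$ for $r\le D=2^{-1/2}$, and $r^2N(r)$ stays between $\frac12$ and $2$. No single scale will prove that the area is infinite. We must add over scales, but a ball of radius $r$ about $p$ contains the smaller balls about $p$, and the same area would be counted again.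

The way out is to use from each scale $r$ only the part of $X$ at distance comparable to $r$ from $\Gamma$. These shells are disjoint for different dyadic scales. For this to work, the connected sets $E$ of Lemma 3 must climb to a height comparable to $t$ above $\Gamma$, and this is where bounded turning enters.

Let $X$ be a filling, $h=d(\cdot,\Gamma)$ and $\kappa=\frac1{2\lambda+1}$.

**Step 1: the slices climb.** We show that for $p\in\Gamma$ and $0<t\le\frac D4$ there is a connected compact $E_t\subset\{d(p,\cdot)=t\}$ with $h(E_t)\supset[0,\kappa t]$. There is $q\in\Gamma$ with $d(p,q)\ge\frac D2$; otherwise, by compactness, $\max d(p,\cdot)<\frac D2$ on $\Gamma$, and the diameter would be less than $D$. Since $t<\frac D2$, Lemma 3 gives $E_t$ meeting both open arcs $\alpha,\beta$ of $\Gamma\setminus\{p,q\}$. Let $\bar\alpha,\bar\beta$ be the closed arcs.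

The continuous function $d(\cdot,\bar\alpha)-d(\cdot,\bar\beta)$ is $\le0$ at a point of $E_t\cap\alpha$ and $\ge0$ at a point of $E_t\cap\beta$. As $E_t$ is connected, it vanishes at some $z\in E_t$. Since $\bar\alpha\cup\bar\beta=\Gamma$, there are $a'\in\bar\alpha$, $b'\in\bar\beta$ with
$$d(z,a')=d(z,b')=h(z)=:\delta .$$
Then $d(a',b')\le2\delta$, so some arc of $\Gamma$ joining $a'$ to $b'$ (possibly the single point $a'=b'$) has diameter at most $2\lambda\delta$. It is connected and meets both closed sets $\bar\alpha,\bar\beta$, which cover $\Gamma$, so it contains a point of $\bar\alpha\cap\bar\beta=\{p,q\}$.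

- If it contains $p$, then $t=d(p,z)\le d(p,a')+d(a',z)\le(2\lambda+1)\delta$.
- If it contains $q$, then $\frac D2\le d(p,q)\le d(p,z)+d(z,a')+d(a',q)\le t+\delta+2\lambda\delta$, so $(2\lambda+1)\delta\ge\frac D2-t\ge\frac D4\ge t$.

In both cases $h(z)\ge\kappa t$. Since $h=0$ at the points of $E_t\cap\Gamma\ne\emptyset$ and $E_t$ is connected, $h(E_t)\supset[0,\kappa t]$.

**Step 2: the area of one shell.** We bound below what the scale $r$ contributes. Let $0<r\le\frac D4$ and
$$R_r=\bigl\{\tfrac{\kappa r}4\le h<\tfrac{\kappa r}2\bigr\}.$$
For $t\in[\frac r2,r]$ we have $\kappa t\ge\frac{\kappa r}2$, so Step 1 gives $h(E_t\cap R_r)=[\frac{\kappa r}4,\frac{\kappa r}2)$. As $h$ is $1$-Lipschitz and $E_t\subset\bar B(p,r)$, Facts 1 and 2 give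
$$\mathcal H^1\bigl(\{d(p,\cdot)=t\}\cap\bar B(p,r)\cap R_r\bigr)\ge\frac{\kappa r}4 .$$
Lemma 2 on $[\frac r2,r]$ yields
$$\mathcal H^2(\bar B(p,r)\cap R_r)\ge\frac\pi4\cdot\frac r2\cdot\frac{\kappa r}4=\frac{\pi\kappa r^2}{32}.$$
Take a maximal set of points of $\Gamma$ with pairwise distances greater than $2r$; it is finite by compactness. The balls $\bar B(p,r)$ around its points are disjoint. By maximality the closed balls of radius $2r$ around them cover $\Gamma$, and these have diameter at most $4r$, so there are at least $N(4r)$ points. Adding over the disjoint balls,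
$$\mathcal H^2(R_r)\ge\frac{\pi\kappa}{32}\,r^2N(4r).\tag{3}$$

**Step 3: add the scales.** Let $r_k=2^{-k}\frac D4$, $k\ge0$. The sets $R_{r_k}$ are disjoint, because $\frac{\kappa r_{k+1}}2=\frac{\kappa r_k}4$. By (3),
$$\mathcal H^2(X)\ge\sum_{k\ge0}\frac{\pi\kappa}{32}\cdot\frac{4^{-k}D^2}{16}N(2^{-k}D)=\frac{\pi\kappa}{512}\sum_{k\ge0}4^{-k}D^2N(2^{-k}D).$$
On the other hand, splitting the integral at the points $2^{-k}D$ and using that $N$ is nonincreasing,
$$\int_0^DrN(r)\,dr\le\sum_{k\ge0}\tfrac38\,4^{-k}D^2N(2^{-k-1}D)\le\tfrac32\sum_{k\ge0}4^{-k}D^2N(2^{-k}D);$$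
the last step shifts the index, which produces the factor $4$. Hence
$$\mathcal H^2(X)\ge\frac23\cdot\frac{\pi\kappa}{512}\int_0^DrN(r)\,dr=\frac{\pi}{768(2\lambda+1)}\int_0^DrN(r)\,dr .$$
As $X$ was arbitrary, this is the lower bound, and with the previous section the two-sided estimate of Theorem 6 is proved. It shows that a filling of finite area exists if and only if $\int_0^DrN(r)\,dr<\infty$.

**Step 4: the last assertions.** It remains to relate the integral to $\mathcal H^2(\Gamma)$. If $\int_0^DrN(r)\,dr<\infty$, then, as $N$ is nonincreasing,
$$\tfrac38r^2N(r)\le\int_{r/2}^rsN(s)\,ds\longrightarrow0\qquad(r\to0).$$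
Covering $\Gamma$ by $N(r)$ sets of diameter at most $r$ gives $\mathcal H^2(\Gamma)\le\liminf_{r\to0}\frac\pi4r^2N(r)=0$. So if $\Gamma$ has bounded turning and $\mathcal H^2(\Gamma)>0$, the integral diverges and every filling has infinite area. $\square$

## Curves with metric $\omega(\ell)$, and single curves without finite-area fillings

*Proof of Corollary 7.*

**Step 1: $\Gamma_\omega$ is a $1$-bounded turning metric Jordan curve.** This puts us in Theorem 6 with $\lambda=1$. Extend $\omega$ by the constant $\omega(\frac12)$ on $[\frac12,\infty)$. The extension is concave, nondecreasing and zero at $0$, hence subadditive, so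
$$\omega(\ell(x,z))\le\omega(\ell(x,y)+\ell(y,z))\le\omega(\ell(x,y))+\omega(\ell(y,z)).$$
Thus $d$ is a metric, and it induces the usual topology. Two points of the shorter arc between $x$ and $y$ have $\ell$-distance at most $\ell(x,y)$, so this arc has $d$-diameter $d(x,y)$. Hence $\lambda=1$.

**Step 2: covering numbers.** We compute $N$ up to a factor. Let $D=\omega(\frac12)$, $0<r\le D$, $\eta=\omega^{-1}(r)\le\frac12$. A set of $d$-diameter at most $r$ has $\ell$-diameter at most $\eta$, so it lies in an arc of length at most $2\eta$ centered at one of its points (the whole circle if $\eta=\frac12$). The circle has length $1$, so $N(r)\ge\frac1{2\eta}$. Arcs of length $\eta$ have $d$-diameter $r$, so $N(r)\le\frac1\eta+1\le\frac2\eta$. With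
$$A=\int_0^D\frac r{\omega^{-1}(r)}\,dr$$
we get
$$\frac A2\le\int_0^DrN(r)\,dr\le2A .\tag{4}$$

**Step 3: $A\le B\le4A$.** We rewrite the answer in terms of $\omega$ itself. Being concave and increasing, $\omega$ is Lipschitz on $[\varepsilon,\frac12]$ for every $\varepsilon>0$. Substituting $r=\omega(u)$ there and letting $\varepsilon\to0$,
$$A=\int_0^{1/2}\frac{\omega\omega'}u\,du .$$
Concavity and $\omega(0)=0$ give $\omega'\le\omega/u$ almost everywhere, so $A\le B$. In particular $B=\infty$ if $A=\infty$. Conversely let $A<\infty$. Then
$$\omega(\varepsilon)^2=2\int_0^\varepsilon\omega\omega'\,du\le2\varepsilon\int_0^\varepsilon\frac{\omega\omega'}u\,du\le2\varepsilon A .$$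
Integration by parts gives
$$A\ge\int_\varepsilon^{1/2}\frac{\omega\omega'}u\,du=\omega(\tfrac12)^2-\frac{\omega(\varepsilon)^2}{2\varepsilon}+\frac12\int_\varepsilon^{1/2}\frac{\omega^2}{u^2}\,du .$$
Since $\frac{\omega(\varepsilon)^2}{2\varepsilon}\le A$, we get $\int_\varepsilon^{1/2}\frac{\omega^2}{u^2}\,du\le2A+2A$, and $\varepsilon\to0$ gives $B\le4A$.

**Step 4: the two-sided bound.** Theorem 6 with $\lambda=1$ has lower constant $\frac\pi{768\cdot3}=\frac\pi{2304}$ and upper constant $640$. With (4) and Step 3,
$$\frac\pi{18432}B=\frac\pi{2304}\cdot\frac12\cdot\frac B4\le\mathrm{Fill}(\Gamma_\omega)\le640\cdot2A\le1280\,B .$$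

**Step 5: $\omega(u)=u^{1/2}$.** This gives a curve of positive finite area without a finite-area filling. Here $B=\int_0^{1/2}\frac{du}u=\infty$, so every filling has infinite area. Covering by $m$ arcs of length $1/m$, of diameter $m^{-1/2}$, gives $\mathcal H^2(\Gamma_\omega)\le\frac\pi4$. A set of diameter $\delta$ lies in an arc of length at most $2\delta^2$, so any countable cover by sets of diameters $\delta_i$ has $\sum2\delta_i^2\ge1$, that is, $\sum\delta_i^2\ge\frac12$. Hence $\mathcal H^2(\Gamma_\omega)\ge\frac\pi8>0$.

**Step 6: $\omega(u)=(u/\log(e^2/u))^{1/2}$.** This gives a curve of zero area without a finite-area filling. Write $\omega=g^{1/2}$, $g=u/L$, $L=\log(e^2/u)$, so $L'=-1/u$. Then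
$$g'=L^{-1}+L^{-2}>0,\qquad ug''=L^{-2}+2L^{-3},$$
$$2gg''-g'^2=\bigl(2L^{-3}+4L^{-4}\bigr)-\bigl(L^{-2}+2L^{-3}+L^{-4}\bigr)=3L^{-4}-L^{-2}<0,$$
because $L\ge\log(2e^2)>\sqrt3$ on $(0,\frac12]$. Since $\omega''=\frac14g^{-3/2}(2gg''-g'^2)<0$, $\omega$ is concave; it is strictly increasing, and $\omega(0+)=0$. So the corollary applies. Here
$$B=\int_0^{1/2}\frac{du}{u\log(e^2/u)}=\infty,$$
as the integrand has antiderivative $-\log L$ and $L\to\infty$ as $u\to0$. On the other hand $m$ arcs of length $1/m$ have squared diameter $\frac1{m\log(e^2m)}$, so
$$\mathcal H^2(\Gamma_\omega)\le\lim_{m\to\infty}\frac\pi4\,m\cdot\frac1{m\log(e^2m)}=0 .$$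

For both curves $\operatorname{diam}(\Gamma)^2+\mathcal H^2(\Gamma)$ is finite while $\mathcal H^2(X)=\infty$ for every filling $X$. So (S) fails even if $K$ may depend on $\Gamma$. $\square$

The curves $\Gamma_n$ and $\Gamma_\omega$ are all $1$-bounded turning. So no bound of the form $K(\operatorname{diam}^2+\mathcal H^2)$ holds even within the class of $1$-bounded turning curves, for which Theorem 6 says that the filling area is comparable to $\int_0^DrN(r)\,dr$.
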